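\title{A Cantor set of discrete left-orderings on a bi-orderable group}

\begin{abstract}
We construct a finitely presented bi-orderable group $G=(F_2\times\mathbb Z)\rtimes\mathbb Z^2$ whose space of left-orderings contains a clopen Cantor set, cut out by five inequalities, in which every ordering is discrete. Thus a non-isolated left-ordering of a bi-orderable group need not be a limit of dense left-orderings. The construction combines an isolated ordering of $F_2\times\mathbb Z$, obtained by a ping-pong argument, with a twisted extension in which commutator relations force the subgroup $F_2\times\mathbb Z$ to be convex. We also give necessary conditions for an ordering of a bi-orderable group to lie outside the closure of the dense orderings.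
\end{abstract}

\section{Introduction}\label{sec:intro}

Let $G$ be a group. A \emph{left-ordering} of $G$ is a strict total order $<$ such that $g<h$ implies $fg<fh$ for all $f,g,h\in G$. It is recorded by its \emph{positive cone} $P=\{g\in G: g>1\}$, which satisfies
\[
P\cdot P\subset P,\qquad G=P\sqcup P^{-1}\sqcup\{1\};
\]
conversely, every such subset is the cone of the left-ordering in which $g<h$ means $g^{-1}h\in P$. We identify orderings with their cones. The group $G$ is \emph{bi-orderable} if it has a left-ordering for which $g<h$ also implies $gf<hf$; since $(gf)^{-1}(hf)=f^{-1}(g^{-1}h)f$, this means that the cone is invariant under conjugation.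

The set $\mathrm{LO}(G)$ of all cones is a closed subset of the power set $\{0,1\}^G$ with the product topology, so it is compact, Hausdorff and totally disconnected. Two orderings are close when they give the same sign to many elements. For $g\neq 1$ the condition $g\notin P$ is the same as $g^{-1}\in P$, so the clopen sets
\[
U_G(E)=\{P'\in\mathrm{LO}(G): E\subset P'\},\qquad E\subset P \text{ finite},
\]
form a basis of neighborhoods of $P$. In particular $P$ is isolated exactly when finitely many inequalities $g>1$ determine it.

A left-ordering is \emph{discrete} if its cone has a least element $e$; then $ge$ is the immediate successor of $g$ for every $g$. Otherwise it is \emph{dense}: if $g<h$, then $g^{-1}h$ is not the least positive element, so there is $f$ with $1<f<g^{-1}h$, and $g<gf<h$. Let $\mathrm D(G)\subset\mathrm{LO}(G)$ be the set of dense orderings and $\overline{\mathrm D(G)}$ its closure. A cone $P$ lies outside $\overline{\mathrm D(G)}$ exactly when some finite set of inequalities that hold for $P$ forces an ordering to be discrete.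

For $G=\mathbb Z$ there are two orderings, both discrete and both isolated, and $\mathrm D(\mathbb Z)$ is empty. For $G=\mathbb Z^2$ consider the ordering in which $(a,b)$ is positive if $b>0$, or $b=0$ and $a>0$. Its least positive element is $(1,0)$. For irrational $\varepsilon>0$ the cone $\{(a,b):\varepsilon a+b>0\}$ is dense, because a non-cyclic subgroup of $\mathbb R$ has no least positive element, and any given positive element of the first ordering lies in this cone once $\varepsilon$ is small. So a discrete ordering can be a limit of dense ones. Call a left-ordering \emph{Conradian} if $1<g^{-1}hg^2$ whenever $1<g,h$; bi-invariant orderings are Conradian, since $g^{-1}hg$ and $g$ are then both positive. The following facts are known.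
\begin{itemize}
\item[(A)] For an abelian group $A$, $\overline{\mathrm D(A)}=\mathrm{LO}(A)$ if and only if $A\not\cong\mathbb Z$.
\item[(B)] If $G$ is bi-orderable and $G\not\cong\mathbb Z$, then every Conradian left-ordering of $G$ lies in $\overline{\mathrm D(G)}$.
\item[(C)] $\overline{\mathrm D(F)}=\mathrm{LO}(F)$ for free groups $F$ of rank $n\ge2$ or of countably infinite rank.
\end{itemize}
An isolated discrete ordering lies outside $\overline{\mathrm D(G)}$ for a trivial reason. This paper concerns the following question from the work of Clay and Reimer \cite{CR}, which asks whether isolation is the only obstruction.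

\begin{quote}
\textbf{Question.} Can a bi-orderable group $G$ admit a non-isolated point $P\in\mathrm{LO}(G)$ with $P\notin\overline{\mathrm D(G)}$?
\end{quote}

One might guess that it cannot. The statement that $e$ is the least positive element excludes $1<g<e$ for every $g\in G$, which is an infinite list of conditions, and it is tempting to think that finitely many inequalities can force such a list only by forcing the whole ordering. The answer, however, is yes.

Let $F$ be the free group on $x,y$, let $C=F\times\langle z\rangle$ with $z$ of infinite order, and let $T=\langle s,t\rangle\cong\mathbb Z^2$ act on $C$, fixing $z$, by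
\[
sxs^{-1}=xz,\qquad sys^{-1}=y,\qquad txt^{-1}=x,\qquad tyt^{-1}=yz .
\]
Put $G=C\rtimes T$ and let $\pi\colon G\to T$ be the projection. With $[g,h]=ghg^{-1}h^{-1}$,
\begin{equation}\label{eq:presentation}
G=\langle x,y,z,s,t \mid z\text{ central},\ [s,x]=[t,y]=z,\ [s,y]=[t,x]=[s,t]=1\rangle .
\end{equation}

\begin{theorem}\label{thm:main}
The group $G$ is bi-orderable. Let $e=x^{-1}y^{-1}xy\,z^{-1}$ and let $V$ be the clopen set
\[
V=\{P\in\mathrm{LO}(G): x,\ y,\ x^{-1}z,\ y^{-1}z,\ e\in P\}.
\]
There is one fixed $Q_0\in\mathrm{LO}(C)$, with least element $e$, such that $R\mapsto Q_0\cup\pi^{-1}(R)$ is a homeomorphism $\mathrm{LO}(\mathbb Z^2)\to V$. Hence $V$ is nonempty and has no isolated points (it is a Cantor set), and every $P\in V$ is discrete with least element $e$. So every $P\in V$ is non-isolated in $\mathrm{LO}(G)$, and $V\cap\overline{\mathrm D(G)}=\emptyset$.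
\end{theorem}

The plan is as follows. Given an extension $1\to C\to G\to\mathbb Z^2\to 1$ and a discrete ordering $Q$ of $C$, the lexicographic orderings $Q\cup\pi^{-1}(R)$ all share the least element of $Q$, and they form a copy of $\mathrm{LO}(\mathbb Z^2)$, which has no isolated point. The difficulty is to make this family \emph{open}. A nearby ordering can leave it in two ways: it may restrict to a different ordering of $C$, or it may fail to be lexicographic. The first is impossible if $Q$ is isolated. The second is what happens in the example of $\mathbb Z^2$ above, where the subgroup $\mathbb Z(1,0)$ carries an isolated ordering and the approximating orderings are not lexicographic over it. Section~\ref{sec:twist} shows how a twisted action rules out the second escape, and Section~\ref{sec:pingpong} produces the isolated ordering $Q_0$. Section~\ref{sec:proof} proves Theorem~\ref{thm:main} and shows that $G$ is residually torsion-free nilpotent. Section~\ref{sec:necessary} describes the convex subgroups at the bottom of any ordering outside $\overline{\mathrm D(G)}$. The proof of Theorem~\ref{thm:main} does not use (A)--(C); fact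 (B) is used in Section~\ref{sec:necessary}.

\section{Convex subgroups, lexicographic orderings and $\mathbb Z^2$}\label{sec:prelim}

If $P\in\mathrm{LO}(G)$ and $H\le G$, then $P\cap H\in\mathrm{LO}(H)$. The subgroup $H$ is \emph{convex} (for $P$) if $h<g<h'$ with $h,h'\in H$ implies $g\in H$. After left multiplication by $h^{-1}$ it suffices to test this when $h=1$. A convex subgroup splits the ordering into two independent parts.

\begin{lemma}\label{lem:convex}
Let $P\in\mathrm{LO}(G)$, let $H$ be a $P$-convex subgroup and put $P_0=P\setminus H$.
\begin{enumerate}
\item[(a)] $HP_0H\subset P_0$ and $P_0P_0\subset P_0$.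
\item[(b)] For every $P_H\in\mathrm{LO}(H)$ the set $P'=P_0\cup P_H$ is a positive cone on $G$, and $H$ is $P'$-convex. If $H\neq1$ and $P_H$ is dense, then $P'$ is dense.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) Let $g,g'\in P_0$ and $h\in H$. The elements $gh$ and $hg$ are not in $H$; in particular they are nontrivial. If $gh\notin P$, then $h^{-1}g^{-1}\in P$, so $h<g^{-1}<1$ and convexity gives $g\in H$, which is false. If $hg\notin P$, then $g^{-1}h^{-1}\in P$, so $1<g<h^{-1}$ and again $g\in H$. Finally $gg'\in P$, and $gg'\in H$ would give $g\in H$ because $1<g<gg'$.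

(b) By (a), $P'P'\subset P'$. Also $G\setminus H=P_0\sqcup P_0^{-1}$ and $H\setminus\{1\}=P_H\sqcup P_H^{-1}$, so $P'$ is a cone. Let $<'$ be its ordering, let $1<'g<'h$ with $h\in H$, and suppose $g\notin H$. Then $g$ and $g^{-1}h$ lie in $P'\setminus H=P_0$, so $1<g<h$ for $P$, against the convexity of $H$. Now let $H\ne1$, so that $P_H\neq\emptyset$. A least element $m$ of $P'$ satisfies $1<'m\le' h$ for each $h\in P_H$, so it lies in $H$ and is a least element of $P_H$. Hence $P'$ is dense if $P_H$ is.
\end{proof}

\begin{lemma}\label{lem:lex}
Let $N$ be a normal subgroup of $G$ with quotient map $\pi$, and let $Q\in\mathrm{LO}(N)$ and $R\in\mathrm{LO}(G/N)$. Then $P=Q\cup\pi^{-1}(R)$ is a positive cone on $G$. If $Q$ is invariant under conjugation by $G$ and $R$ under conjugation by $G/N$, then $P$ is bi-invariant.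
\end{lemma}

\begin{proof}
A product of two elements of $P$ lies in $Q$ if both factors do. Otherwise its image under $\pi$ is an element of $R$ or a product of two elements of $R$, so it lies in $R$. An element $g\ne1$ has exactly one of $g^{\pm1}$ in $P$: use $Q$ if $g\in N$ and $R$ if $g\notin N$. The last statement holds because $\pi(fgf^{-1})=\pi(f)\pi(g)\pi(f)^{-1}$.
\end{proof}

Two consequences will be used: a direct product of two bi-orderable groups is bi-orderable, and so is a group $G$ with a central element $z$ of infinite order such that $G/\langle z\rangle$ is bi-orderable (take $Q=\{z^n:n>0\}$). We also use that free groups are bi-orderable (Magnus), and that a torsion-free abelian group $A$ is bi-orderable: embed $A$ in the vector space $A\otimes\mathbb Q$, totally order a basis, and call a vector positive if its first nonzero coordinate is.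

\begin{lemma}\label{lem:Z2}
The space $\mathrm{LO}(\mathbb Z^2)$ is nonempty and has no isolated point.
\end{lemma}

\begin{proof}
Examples of cones were given in Section~\ref{sec:intro}. Let $R$ be a cone and $S\subset R$ a finite set, which we may take nonempty. We show that infinitely many cones contain $S$.

First, $0$ is not in the convex hull $K\subset\mathbb R^2$ of $S$. Otherwise, by Carath\'eodory's theorem, $0=\sum\lambda_iv_i$ with $\lambda_i\ge0$, $\sum\lambda_i=1$ and $v_i\in S$ affinely independent. Affine independence makes $(\lambda_i)$ the unique solution of a linear system with integer coefficients, so the $\lambda_i$ are rational. Clearing denominators writes $0$ as a nonempty sum of elements of $S$. Such a sum lies in $R$, and $0\notin R$.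

Let $v_0$ be the point of the compact convex set $K$ nearest to $0$. Then $\langle v_0,v\rangle\ge|v_0|^2>0$ for all $v\in K$, so the set of linear functionals $\ell(a,b)=\alpha a+\beta b$ that are positive on $S$ is nonempty. It is open because $S$ is finite, so it contains functionals with $\beta\ne0$ and $\alpha/\beta$ irrational for infinitely many values of $\alpha/\beta$. Such an $\ell$ vanishes at no nonzero lattice point, so $R_\ell=\{v\in\mathbb Z^2:\ell(v)>0\}$ is a cone, and it contains $S$. If $\ell,\ell'$ have different ratios, they are linearly independent; the open sector $\{\ell>0>\ell'\}$ is then nonempty and contains a rational point, hence a lattice point, so $R_\ell\neq R_{\ell'}$.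
\end{proof}

\section{Forcing convexity with a central element}\label{sec:twist}

We look for finitely many inequalities that force a subgroup to be convex. The smallest case in which this happens is the Heisenberg group.

\begin{example}\label{ex:heis}
Let $N=\langle c,z,\tau\mid z\text{ central},\ \tau c\tau^{-1}=cz\rangle$ and take any left-ordering with $1<c<z$. We claim that $\tau$ does not lie between two powers of $z$. Suppose that $z^k\le\tau<z^{k+1}$. Since $1<c^2<cz<z^2$, there is $m\in\{0,1\}$ with $z^m\le c^2<z^{m+1}$. A central element may be multiplied on either side of an inequality, so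
\[
\tau c^2<\tau z^{m+1}<z^{k+m+2},\qquad c^2\tau z^2\ge c^2z^{k+2}\ge z^{k+m+2}.
\]
But $\tau c^2=c^2\tau z^2$, a contradiction. Measured against powers of $z$, the products $\tau c^2$ and $c^2\tau$ would have nearly the same size, and the relation says that they do not.
\end{example}

The size of an element measured against powers of $z$ is an integer part, which is additive up to an error of one.

\begin{lemma}\label{lem:floor}
Let $P\in\mathrm{LO}(G)$ and let $z\in P$ be central in $G$. Then
\[
B=\{g\in G: z^{-n}<g<z^n\text{ for some }n\ge1\}
\]
is a convex subgroup containing $z$. If $g,h\in B$ and $gh=hgz^k$, then $|k|\le1$.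
\end{lemma}

\begin{proof}
The map $n\mapsto z^n$ is strictly increasing, so $1,z\in B$ and $B$ contains every element lying between two of its elements. Let $z^{-n}<g<z^n$ and $z^{-m}<h<z^m$. Then $gh<gz^m=z^mg<z^{m+n}$ and $gh>gz^{-m}=z^{-m}g>z^{-m-n}$. Multiplying $z^{-n}<g$ on the left by $z^ng^{-1}$ gives $g^{-1}<z^n$, and multiplying $g<z^n$ on the left by $z^{-n}g^{-1}$ gives $z^{-n}<g^{-1}$. So $B$ is a subgroup.

For $g\in B$ let $\lfloor g\rfloor$ be the largest integer $n$ with $z^n\le g$, so that $z^{\lfloor g\rfloor}\le g<z^{\lfloor g\rfloor+1}$ and $\lfloor gz^k\rfloor=\lfloor g\rfloor+k$. From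
\[
z^{\lfloor g\rfloor+\lfloor h\rfloor}\le gz^{\lfloor h\rfloor}\le gh<gz^{\lfloor h\rfloor+1}<z^{\lfloor g\rfloor+\lfloor h\rfloor+2}
\]
we get $\lfloor gh\rfloor-\lfloor g\rfloor-\lfloor h\rfloor\in\{0,1\}$. The same holds for $hg$, so $\lfloor gh\rfloor$ and $\lfloor hg\rfloor$ differ by at most $1$. If $gh=hgz^k$, their difference is $k$.
\end{proof}

We call a positive central element $z$ \emph{cofinal} if $B$ is the whole group. To make a group $C$ with a cofinal central element $z$ convex in a larger group, we adjoin elements each of which, like $\tau$ in Example~\ref{ex:heis}, has a nontrivial power of $z$ as a commutator with some element of $C$. Such elements are supplied by homomorphisms to $\mathbb Z$.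

Let $C$ be a group, $z\in C$ central of infinite order, and $T$ a subgroup of $\mathrm{Hom}(C/\langle z\rangle,\mathbb Z)$. We regard $\tau\in T$ as a homomorphism $C\to\mathbb Z$ with $\tau(z)=0$ and put $\varphi_\tau(c)=cz^{\tau(c)}$. This is an endomorphism of $C$ because $z$ is central; it fixes $z$; and $\varphi_\sigma\varphi_\tau(c)=cz^{\sigma(c)+\tau(c)}=\varphi_{\sigma+\tau}(c)$. So $\tau\mapsto\varphi_\tau$ is an action by automorphisms. The \emph{twisted extension} is
\[
G=C\rtimes T,\qquad \tau c\tau^{-1}=cz^{\tau(c)},
\]
with projection $\pi\colon G\to T$. Inside $G$ we write $T$ multiplicatively. The element $z$ is central in $G$, and $G/\langle z\rangle\cong C/\langle z\rangle\times T$ because the action is trivial modulo $z$.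

\begin{proposition}\label{prop:twist}
Let $C$, $z$, $T$, $G$, $\pi$ be as above. Let $Q\in\mathrm{LO}(C)$ be an isolated point such that $z\in Q$ and $z$ is cofinal for $Q$, and let $E\subset Q$ be a finite set with $U_C(E)=\{Q\}$. Then:
\begin{enumerate}
\item[(a)] $C$ is convex for every $P\in U_G(E)$;
\item[(b)] $\Phi(R)=Q\cup\pi^{-1}(R)$ defines a homeomorphism $\Phi$ from $\mathrm{LO}(T)$ onto the clopen set $U_G(E)$;
\item[(c)] if $Q$ has a least element $e$, then $e$ is the least element of every $P\in U_G(E)$;
\item[(d)] if $C/\langle z\rangle$ is bi-orderable, then so is $G$.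
\end{enumerate}
\end{proposition}

\begin{proof}
(a) Let $P\in U_G(E)$. The cone $P\cap C$ contains $E$, so $P\cap C=Q$; this is where isolation is used. In particular $z\in P$. Let $B\le G$ be the convex subgroup of Lemma~\ref{lem:floor}. It contains $C$ because $z$ is cofinal for $Q$, and we show that $B=C$. Let $g\in B$ and write $g=c_0\tau$ with $c_0\in C$ and $\tau\in T$. Then $\tau=c_0^{-1}g\in B$. For every $c\in C$,
\[
\tau c^2=(\tau c^2\tau^{-1})\tau=c^2\tau\,z^{2\tau(c)},
\]
so $|2\tau(c)|\le1$ by Lemma~\ref{lem:floor}, and $\tau(c)=0$. Thus $\tau$ is the zero homomorphism, which is the identity of $T$, and $g\in C$.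

(b) For $R\in\mathrm{LO}(T)$ the set $\Phi(R)$ is a cone by Lemma~\ref{lem:lex}, it contains $E$, and $\Phi(R)\cap T=R$. Conversely let $P\in U_G(E)$ and $R=P\cap T\in\mathrm{LO}(T)$. If $g=c\tau$ with $c\in C$ and $\tau\in T\setminus\{1\}$, then by (a) and Lemma~\ref{lem:convex}(a), applied with $c$ and with $c^{-1}$, we have $g\in P$ if and only if $\tau\in P$. Hence $P\setminus C=\pi^{-1}(R)$ and $P=\Phi(R)$. So $\Phi$ is a bijection onto $U_G(E)$ with inverse $P\mapsto P\cap T$, which is continuous. The map $\Phi$ is continuous as well, because for each $g\in G$ the set $\{R:g\in\Phi(R)\}$ is clopen: it is empty or everything if $g\in C$, and it equals $\{R:\pi(g)\in R\}$ if $g\notin C$.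

(c) If $1<g\le e$ for $P$, then $g\in C$ by (a), so $g\in Q$ and $g=e$.

(d) The group $T$ is torsion-free abelian, since $n\tau=0$ with $n\ne0$ forces $\tau=0$. So $G/\langle z\rangle\cong C/\langle z\rangle\times T$ is bi-orderable, and then so is $G$, by the consequences of Lemma~\ref{lem:lex}.
\end{proof}

\begin{remark}\label{rem:hyp}
Both main hypotheses are needed if $U_G(E)$ is to contain only discrete orderings. Without the twist, take $C\times\mathbb Z^2$ and a dense cone $R$ on $\mathbb Z^2$. Lemma~\ref{lem:lex} with $N=\mathbb Z^2$ gives the cone $(Q\times\mathbb Z^2)\cup(\{1\}\times R)$, which contains $E$ and is dense, because a least element would have to be below every element of $\{1\}\times R$ and so would be a least element of $R$. Without isolation, take Example~\ref{ex:heis} with $C=\langle c,z\rangle\cong\mathbb Z^2$ and $E=\{c,c^{-1}z\}$. The proof of (a) still shows that $C$ is convex for every $P\in U_N(E)$, but Lemma~\ref{lem:convex}(b) lets us replace $P\cap C$ by a dense cone $R_\ell$ with $0<\ell(c)<\ell(z)$.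
\end{remark}

The shape of $U_G(E)$ is governed by $T$ alone. If $T=\{1\}$ it is one point, and if $T\cong\mathbb Z$ it is two points; these points are isolated in $\mathrm{LO}(G)$. Rank two is what answers the question.

\begin{corollary}\label{cor:rank2}
Let $C$ be a group with an isolated discrete ordering $Q=\,$the unique point of $U_C(E)$, and let $z\in Q$ be central and cofinal. Suppose that $C/\langle z\rangle$ is bi-orderable and that $\mathrm{Hom}(C/\langle z\rangle,\mathbb Z)$ has rank at least $2$. Choose a subgroup $T\cong\mathbb Z^2$ of $\mathrm{Hom}(C/\langle z\rangle,\mathbb Z)$ and let $G=C\rtimes T$ be the twisted extension. Then $G$ is bi-orderable, $U_G(E)$ is nonempty and has no isolated points, and every point of $U_G(E)$ is non-isolated in $\mathrm{LO}(G)$ and lies outside $\overline{\mathrm D(G)}$.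
\end{corollary}

\begin{proof}
The element $z$ has infinite order because all its positive powers lie in $Q$. Two independent elements of the torsion-free abelian group $\mathrm{Hom}(C/\langle z\rangle,\mathbb Z)$ generate a copy of $\mathbb Z^2$, so $T$ exists. By Proposition~\ref{prop:twist}, $G$ is bi-orderable and $U_G(E)\cong\mathrm{LO}(\mathbb Z^2)$ consists of discrete orderings. By Lemma~\ref{lem:Z2} it is nonempty and has no isolated point, so none of its points is isolated in $\mathrm{LO}(G)$. An open set disjoint from $\mathrm D(G)$ is disjoint from $\overline{\mathrm D(G)}$.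
\end{proof}

\section{An isolated ordering of $F_2\times\mathbb Z$}\label{sec:pingpong}

It remains to find a triple $(C,z,Q)$ as in Corollary~\ref{cor:rank2}. The first candidate, $C/\langle z\rangle\cong\mathbb Z^2$, fails. Let $a,b\in C$ lift a basis, with $ab=baz^k$. If $k=0$, then $C\cong\mathbb Z^3$, which has no isolated discrete ordering by (A). If $k\ne0$, then $a^2b=ba^2z^{2k}$, and $z$ is not cofinal by Lemma~\ref{lem:floor}. We therefore take $C/\langle z\rangle=F$ free on $x,y$ and $C=F\times\langle z\rangle$. By (C), the group $F$ itself has no isolated discrete ordering, so the argument has to use $z$.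

If $z$ is cofinal, the intervals $z^k[1,z)$ tile the ordered set $C$, and left multiplication by $x$ and $y$ commutes with the shift $z$. We think of $C$ as a line, of $z$ as translation by $1$, and of $F$ as acting on the quotient circle. An ordering is determined once we know where each group element sends a base point, and ping-pong is a way to obtain this from finite data: cut the circle into arcs so that each letter maps all arcs but one into a single arc. The cut points should be group elements, so that finitely many inequalities fix their order. Assume $1<x,y<z$. Then $y$ maps $[1,x)$ onto $[y,yx)$, and $x$ maps $[y,z)$ onto $z[z^{-1}xy,x)$. For ping-pong the two targets $[y,yx)$ and $[z^{-1}xy,x)$ should be disjoint, with room between them for a base point. This is the inequality $yx<z^{-1}xy$, which says that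
\[
e=(yx)^{-1}z^{-1}xy=x^{-1}y^{-1}xy\,z^{-1}
\]
is positive.

We need the ping-pong argument twice, for $C$ acting on itself (uniqueness) and for $C$ acting on $\mathbb R$ (existence), so we set it up for a totally ordered set $\Omega$ on which $C$ acts by order-preserving bijections. Suppose that $o\in\Omega$ satisfies
\begin{equation}\label{eq:chain}
p_0=o\ <\ p_1=yo\ <\ p_2=yxo\ <\ p_3=z^{-1}xyo\ <\ p_4=xo\ <\ p_5=zo
\end{equation}
and that every point of $\Omega$ lies between $z^{-n}o$ and $z^no$ for some $n$. Put $I_j=[p_{j-1},p_j)$ for $1\le j\le5$ and $p=p_2\in I_3$. Then $\Omega$ is the disjoint union of the \emph{blocks} $z^kI_j$, and the blocks are ordered lexicographically by $(k,j)$. To each letter $\sigma\in\{x^{\pm1},y^{\pm1}\}$ assign a target index $j(\sigma)$ and integers $\kappa(\sigma,j)$ for $j\neq j(\sigma^{-1})$: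
\begin{equation}\label{eq:table}
\begin{array}{c|c|ccccc}
\sigma & j(\sigma) & \kappa(\sigma,1)&\kappa(\sigma,2)&\kappa(\sigma,3)&\kappa(\sigma,4)&\kappa(\sigma,5)\\ \hline
x & 4 & & 1&1&1&1\\
x^{-1} & 1 & -1&-1&-1& &0\\
y & 2 & 0&0&0&0& \\
y^{-1} & 5 & -1& &0&0&0
\end{array}
\end{equation}
The map $\sigma\mapsto j(\sigma)$ is injective and omits the value $3$; see Figure~\ref{fig:circle}.

\begin{figure}[ht]
\centering
\begin{tikzpicture}[scale=1.5]
\draw[thick] (0,0) circle (1);
\fill (90:1) circle (0.04) node[above] {$p_0$};
\fill (162:1) circle (0.04) node[left] {$p_1$};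
\fill (234:1) circle (0.04) node[below left] {$p=p_2$};
\fill (306:1) circle (0.04) node[below right] {$p_3$};
\fill (18:1) circle (0.04) node[right] {$p_4$};
\node at (126:1.22) {$I_1$};
\node at (198:1.22) {$I_2$};
\node at (270:1.22) {$I_3$};
\node at (342:1.22) {$I_4$};
\node at (54:1.22) {$I_5$};
\draw[->] (126:0.9) -- (342:0.9) node[pos=0.75,below left] {$x$};
\draw[->] (54:0.9) -- (198:0.9) node[pos=0.75,below right] {$y$};
\end{tikzpicture}
\caption{The intervals $I_1,\dots,I_5$ modulo $z$, increasing counterclockwise. Modulo $z$, the letter $x$ maps the complement of $I_1$ into $I_4$, and $x^{-1}$ maps the complement of $I_4$ into $I_1$; the letter $y$ maps the complement of $I_5$ into $I_2$, and $y^{-1}$ maps the complement of $I_2$ into $I_5$. The interval $I_3$, which contains the base point $p$, is the target of no letter.}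
\label{fig:circle}
\end{figure}

\begin{lemma}\label{lem:pingpong}
In this situation:
\begin{enumerate}
\item[(a)] $\sigma I_j\subset z^{\kappa(\sigma,j)}I_{j(\sigma)}$ for every letter $\sigma$ and every $j\ne j(\sigma^{-1})$;
\item[(b)] for every nonempty reduced word $w=\sigma_1\cdots\sigma_m$ in $x^{\pm1},y^{\pm1}$,
\[
wp\in z^{k(w)}I_{j(\sigma_1)},\qquad k(w)=\kappa(\sigma_m,3)+\sum_{i=1}^{m-1}\kappa\bigl(\sigma_i,j(\sigma_{i+1})\bigr);
\]
\item[(c)] if $wz^np\in I_3$ with $w\in F$ and $n\in\mathbb Z$, then $w=1$ and $n=0$.
\end{enumerate}
The integer $k(w)$ depends only on $w$, not on $\Omega$ or the action.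
\end{lemma}

\begin{proof}
(a) An order-preserving bijection $g$ maps $[a,b)$ onto $[ga,gb)$. Since $z$ is central,
\[
xp_0=p_4,\quad xp_1=zp_3,\quad xp_5=zp_4,\qquad yp_0=p_1,\quad yp_4=p_2,\quad yp_5=zp_1 .
\]
Therefore
\begin{align*}
xI_1&=[p_4,zp_3)=I_5\cup zI_1\cup zI_2\cup zI_3, & x(I_2\cup I_3\cup I_4\cup I_5)&=[zp_3,zp_4)=zI_4,\\
yI_5&=[p_2,zp_1)=I_3\cup I_4\cup I_5\cup zI_1, & y(I_1\cup I_2\cup I_3\cup I_4)&=[p_1,p_2)=I_2 .
\end{align*}
The right-hand equations are the rows of $x$ and $y$ in \eqref{eq:table}. Applying $x^{-1}$ to the first left-hand equation gives $x^{-1}I_5\subset I_1$ and $x^{-1}I_j\subset z^{-1}I_1$ for $j=1,2,3$. Applying $y^{-1}$ to the second gives $y^{-1}I_j\subset I_5$ for $j=3,4,5$ and $y^{-1}I_1\subset z^{-1}I_5$. These are the other two rows.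

(b) We use induction on $m$. For $m=1$ apply (a) with $j=3$, which is allowed because $3$ is not a target index. For $m>1$ let $w'=\sigma_2\cdots\sigma_m$, so $w'p\in z^{k(w')}I_{j(\sigma_2)}$. As $w$ is reduced, $\sigma_2\ne\sigma_1^{-1}$, hence $j(\sigma_2)\ne j(\sigma_1^{-1})$, and (a) applies to $\sigma_1$.

(c) If $w\ne1$ has first letter $\sigma_1$, then $wz^np$ lies in the block $z^{n+k(w)}I_{j(\sigma_1)}$, which is not $I_3$. So $w=1$, and $z^np\in z^nI_3$ forces $n=0$.
\end{proof}

Reading \eqref{eq:table} letter by letter gives a closed form. Each $x$ contributes $1$; each $x^{-1}$ contributes $-1$ unless the next letter is $y^{-1}$; each $y$ contributes $0$; each $y^{-1}$ contributes $0$ unless the next letter is $x^{-1}$, when it contributes $-1$. So $k(w)$ is the exponent sum of $x$ in $w$, plus the number of occurrences of $x^{-1}y^{-1}$, minus the number of occurrences of $y^{-1}x^{-1}$. For the commutator $w=xyx^{-1}y^{-1}$ the base point travels through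
\[
I_3\xrightarrow{\ y^{-1}\ }I_5\xrightarrow{\ x^{-1}\ }I_1\xrightarrow{\ y\ }I_2\xrightarrow{\ x\ }zI_4,
\]
so $k(w)=1$: the commutator moves $p$ by more than a full turn, to the point $zp_3$.

\begin{proposition}\label{prop:isolated}
Let $E=\{x,\,y,\,x^{-1}z,\,y^{-1}z,\,e\}\subset C=F\times\langle z\rangle$. The clopen set $U_C(E)$ consists of exactly one point $Q_0$. For $Q_0$, the element $e$ is the least positive element, and $z$ is positive and cofinal.
\end{proposition}

\begin{proof}
Let $Q\in U_C(E)$, and let $C$ act by left multiplication on $\Omega=C$ ordered by $Q$, with $o=1$.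

\emph{The hypotheses of Lemma~\ref{lem:pingpong} hold.} The chain \eqref{eq:chain} reads
\[
1<y<yx<z^{-1}xy<x<z .
\]
The first two inequalities come from $y>1$ and $x>1$, and the third from $e>1$, since $yxe=z^{-1}xy$. For the fourth, $y<z$ gives $xy<xz=zx$. The last is $x^{-1}z\in Q$. In particular $z>1$, and the subgroup $B$ of Lemma~\ref{lem:floor} contains $x$, $y$ and $z$. So $B=C$ and $z$ is cofinal. Here $p=yx$ and $p_3=pe$.

\emph{Uniqueness.} The lemma locates translates of $p$, so we move the comparison $g>1$ to the base point $p$. Given $g\in C$, write $pgp^{-1}=wz^n$ with $w\in F$ reduced and $n\in\mathbb Z$. Then $g>1$ if and only if $pg>p$, and $pg=wz^np$. If $w=1$, this holds if and only if $n>0$. If $w\ne1$ has first letter $\sigma_1$, then $pg$ lies in the block $z^{n+k(w)}I_{j(\sigma_1)}$, while $p$ lies in the different block $I_3$. Comparing blocks,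
\begin{equation}\label{eq:rule}
g>1\iff n+k(w)>0,\ \text{ or }\ n+k(w)=0\text{ and }\sigma_1\in\{x,y^{-1}\},
\end{equation}
since $j(\sigma_1)>3$ exactly for $\sigma_1\in\{x,y^{-1}\}$. These rules do not involve $Q$, so $U_C(E)$ has at most one point.

\emph{The least element.} Every $h\in C$ has the form $wz^np$, so Lemma~\ref{lem:pingpong}(c) gives $I_3=[p,pe)=\{p\}$. If $1<g<e$, then $p<pg<pe$, which is impossible.

\emph{Existence.} We realize \eqref{eq:chain} on the line with $p_i=i/5$. Let $Z(r)=r+1$. Let $X$ be affine on $[0,\frac15]$ and on $[\frac15,1]$, and let $Y$ be affine on $[0,\frac45]$ and on $[\frac45,1]$, with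
\[
X(0)=\tfrac45,\quad X(\tfrac15)=\tfrac85,\quad X(1)=\tfrac95,\qquad
Y(0)=\tfrac15,\quad Y(\tfrac45)=\tfrac25,\quad Y(1)=\tfrac65 .
\]
Since $X(1)=X(0)+1$ and $Y(1)=Y(0)+1$, both maps extend uniquely to increasing homeomorphisms of $\mathbb R$ that commute with $Z$. As $F$ is free, $x\mapsto X$, $y\mapsto Y$, $z\mapsto Z$ defines an action of $C$ on $\mathbb R$. With $o=0$,
\[
y(0)=\tfrac15,\quad yx(0)=Y(\tfrac45)=\tfrac25,\quad z^{-1}xy(0)=X(\tfrac15)-1=\tfrac35,\quad x(0)=\tfrac45,\quad z(0)=1,
\]
so \eqref{eq:chain} holds, and $z^n(0)=n$. By Lemma~\ref{lem:pingpong}(c) the stabilizer of $p=yx(0)$ is trivial, hence so is the conjugate stabilizer of $0$. Thus distinct elements of $C$ send $0$ to distinct points, and $g<h\iff g(0)<h(0)$ is a total order on $C$. It is left-invariant because $C$ acts by increasing maps. The displayed values give $1<x<z$, $1<y<z$ and $yx<z^{-1}xy=yxe$, so the cone of this ordering contains $E$.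
\end{proof}

\begin{example}\label{ex:sign}
Rule \eqref{eq:rule} computes signs in $Q_0$. For $g=xy^{-1}z^{n}$ we have $pgp^{-1}=wz^n$ with $w=yx^2y^{-1}x^{-1}y^{-1}$, so $k(w)=1+1-1=1$ and $\sigma_1=y$. Hence $g>1$ exactly when $n\ge0$, and $1<xy^{-1}<z$.
\end{example}

\begin{remark}\label{rem:e}
The inequalities $1<x,y<z$ give cofinality, but without $e>1$ they do not determine the ordering. For $0<\alpha,\beta<1$ let $\phi\colon C\to\mathbb R$ be the homomorphism with $\phi(x)=\alpha$, $\phi(y)=\beta$, $\phi(z)=1$. By Lemma~\ref{lem:lex}, $(Q_0\cap\ker\phi)\cup\phi^{-1}(0,\infty)$ is a cone. It satisfies $1<x,y<z$, and $x^2<z$ or $x^2>z$ according as $\alpha<\frac12$ or $\alpha>\frac12$. In all these orderings $e<1$, since $\phi(e)=-1$.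
\end{remark}

\section{The example and its residual properties}\label{sec:proof}

\begin{proof}[Proof of Theorem~\ref{thm:main}]
Identify $s$ and $t$ with the homomorphisms $C/\langle z\rangle=F\to\mathbb Z$ given by the exponent sums of $x$ and of $y$. They form a basis of $\mathrm{Hom}(F,\mathbb Z)\cong\mathbb Z^2$, and the formula $\tau c\tau^{-1}=cz^{\tau(c)}$ gives $sxs^{-1}=xz$, $sys^{-1}=y$, $txt^{-1}=x$, $tyt^{-1}=yz$. So $G$ is the twisted extension of $C$ by $T=\mathrm{Hom}(F,\mathbb Z)$. With $E$ and $Q_0$ as in Proposition~\ref{prop:isolated} we have $V=U_G(E)$; the ordering $Q_0$ is isolated with least element $e$; the element $z$ is positive and cofinal; and $C/\langle z\rangle=F$ is bi-orderable. Proposition~\ref{prop:twist} gives the homeomorphism $\mathrm{LO}(\mathbb Z^2)\to V$ and shows that $e$ is the least element of every $P\in V$. Corollary~\ref{cor:rank2} gives the remaining assertions except the last parenthetical one. Since $G$ is countable, $\{0,1\}^G$ is metrizable; and a nonempty compact, metrizable, totally disconnected space without isolated points is a Cantor set.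
\end{proof}

One may ask whether a hypothesis on $G$ of residual type would exclude such examples. Recall the lower central series $\gamma_1(F)=F$, $\gamma_{k+1}(F)=[F,\gamma_k(F)]$. A group is \emph{residually torsion-free nilpotent} if every nontrivial element has nontrivial image in some torsion-free nilpotent quotient. We use two standard facts: $N_k=F/\gamma_k(F)$ is torsion-free nilpotent (Magnus, Witt), and $\bigcap_k\gamma_k(F)=1$.

\begin{proposition}\label{prop:residual}
The group $G$ of Theorem~\ref{thm:main} is finitely presented and residually torsion-free nilpotent.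
\end{proposition}

\begin{proof}
A finite presentation is \eqref{eq:presentation}: it lists the relations of $C$, the relation of $T$ and the action on generators. Let $k\ge2$. The subgroup $\gamma_k(F)$ is normal in $C$, and it is centralized by $T$ because every $\tau\in T$ vanishes on $\gamma_2(F)\supset\gamma_k(F)$. So it is normal in $G$, with quotient $G_k=(N_k\times\langle z\rangle)\rtimes T$. In $G_k$ the element $z$ is central of infinite order, and $G_k/\langle z\rangle\cong N_k\times\mathbb Z^2$ is torsion-free nilpotent. A central extension of a nilpotent group is nilpotent. An element of finite order in $G_k$ has trivial image in $N_k\times\mathbb Z^2$, so it is a power of $z$, so it is trivial. Hence $G_k$ is torsion-free nilpotent, and the kernels $\gamma_k(F)$ of the maps $G\to G_k$ intersect trivially.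
\end{proof}

\section{Necessary conditions}\label{sec:necessary}

What must an ordering outside $\overline{\mathrm D(G)}$ look like? By Lemma~\ref{lem:convex}(b), a dense approximation on a nontrivial convex subgroup extends to a dense approximation on $G$, and fact (B) supplies dense approximations on bi-orderable subgroups. Together they restrict the bottom of the chain of convex subgroups.

\begin{theorem}\label{thm:necessary}
Let $G\not\cong\mathbb Z$ be a nontrivial bi-orderable group and let $P\in\mathrm{LO}(G)\setminus\overline{\mathrm D(G)}$. Then:
\begin{enumerate}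
\item[(1)] $P$ has a least element $e$.
\item[(2)] If $H$ is a convex subgroup with $H\ne1$ and $H\ne\langle e\rangle$, then $P\cap H\notin\overline{\mathrm D(H)}$ and $P\cap H$ is not Conradian. So $\langle e\rangle\cong\mathbb Z$ is the largest convex subgroup on which $P$ is Conradian.
\item[(3)] There is a smallest convex subgroup $K$ properly containing $\langle e\rangle$.
\end{enumerate}
\end{theorem}

\begin{proof}
Statement (1) holds because $P\notin\mathrm D(G)$. We record four facts about $P$-convex subgroups.
\begin{itemize}
\item[(i)] $\langle e\rangle\cong\mathbb Z$ is convex. The positive powers of $e$ lie in $P$, so $e$ has infinite order. If $g$ lies between two powers of $e$, let $n$ be largest with $e^n\le g$. Then $1\le e^{-n}g<e$, so $g=e^n$.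
\item[(ii)] Every convex $H\ne1$ contains $e$, since $1<e\le h$ for any positive $h\in H$.
\item[(iii)] A convex $H$ with $H\ne 1$ and $H\ne\langle e\rangle$ is bi-orderable and not isomorphic to $\mathbb Z$, so (B) applies to it. Indeed, subgroups of bi-orderable groups are bi-orderable; and if $H$ were infinite cyclic, the least element $e$ of $P\cap H$ would be a generator.
\item[(iv)] Convex subgroups form a chain. If $H,H'$ are convex and $h\in H\setminus H'$, we may take $h>1$. A positive $h'\in H'$ cannot satisfy $h\le h'$, so $1<h'<h$ and $h'\in H$. Thus $H'\subset H$.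
\end{itemize}

(2) Suppose $P\cap H\in\overline{\mathrm D(H)}$ and let $S\subset P$ be finite. Choose a dense $P_H\in\mathrm{LO}(H)$ containing $S\cap H$. By Lemma~\ref{lem:convex}(b), $(P\setminus H)\cup P_H$ is a dense cone on $G$, and it contains $S$. As $S$ was arbitrary, $P\in\overline{\mathrm D(G)}$, a contradiction. By (iii) and (B), $P\cap H$ is then not Conradian. On the other hand every ordering of the abelian group $\langle e\rangle$ is bi-invariant, hence Conradian.

(3) The family of convex subgroups properly containing $\langle e\rangle$ is nonempty, since it contains $G\not\cong\mathbb Z$. Let $K$ be its intersection, a convex subgroup containing $\langle e\rangle$. We must show $K\neq\langle e\rangle$. Suppose $K=\langle e\rangle$. The idea is that a given finite set $S\subset P$ then sees nothing of a small enough member $H$ of the family except the sign of $e$, so we are free to reorder $H$. For each $g\in S\setminus\langle e\rangle$ choose a member of the family that omits $g$, and let $H$ be the smallest of these finitely many subgroups, which exists by (iv); if $S\subset\langle e\rangle$, let $H=G$. Then $S\cap H$ consists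 of positive powers of $e$. By (iii), $H$ has a bi-invariant ordering, and after reversing it if necessary we have $e>1$. This ordering is Conradian, so by (B) its neighborhood $U_H(\{e\})$ contains a dense cone $P_H$. Then $S\cap H\subset P_H$, and $(P\setminus H)\cup P_H$ is a dense cone containing $S$. Again $P\in\overline{\mathrm D(G)}$, a contradiction.
\end{proof}

\begin{example}\label{ex:conrad}
Theorem~\ref{thm:necessary}(2) predicts that $Q_0$ is not Conradian, and Lemma~\ref{lem:pingpong}(a) exhibits a witness. Let $g=z^{-1}xy=p_3\in I_4$ and $h=y$, both positive. Then $yg\in I_2$ and $xyg\in zI_4$, so $g^2\in I_4$ and $hg^2\in I_2$. Hence $hg^2<g$, that is, $g^{-1}hg^2<1$.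
\end{example}

\begin{remark}\label{rem:final}
For $P\in V$ as in Theorem~\ref{thm:main}, the subgroup $K$ of Theorem~\ref{thm:necessary}(3) is contained in $C=F_2\times\mathbb Z$, because $C$ is convex and properly contains $\langle e\rangle$. Moreover $P\cap K=Q_0\cap K$ is isolated in $\mathrm{LO}(K)$: if $Q'\in\mathrm{LO}(K)$ contains $E\cap K$, then $(Q_0\setminus K)\cup Q'$ is a cone on $C$ containing $E$ by Lemma~\ref{lem:convex}(b), so it equals $Q_0$. In our example, then, non-isolation arises above a convex subgroup on which the ordering is isolated. We do not settle whether non-isolation can instead occur on the subgroup $K$ itself.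
\end{remark}

\begin{thebibliography}{9}

\bibitem{CR}
Adam Clay and Tessa Reimer, \emph{Dense orderings in the space of left-orderings of a group}, arXiv:1904.09045 (2019).

\end{thebibliography}
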